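\title{Trivially power-colorable graphs without large cliques}

\begin{abstract}
A coloring of a direct power $G^n$ of a graph $G$ is trivial if it is determined by a single coordinate, and $G$ is trivially power-colorable if every $\chi(G)$-coloring of every finite power $G^n$ is trivial. A finite connected graph with $\chi(G)\ge 3$ in which every vertex lies in a clique of size $\chi(G)$ has this property. We show that the clique condition is not necessary, which answers a question posed by Csern\'ak: the wheel $W_5$ minus one spoke is a counterexample, and for each $k\ge3$ the smallest counterexample with chromatic number $k$ has exactly $k+3$ vertices. A spectral criterion gives counterexamples of arbitrarily large girth for every $k\ge 3$. We also prove that it suffices to test the third power $G^3$, and that a $3$-chromatic graph is trivially power-colorable if and only if it is connected and tight.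
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are undirected and simple. A \emph{$k$-coloring} is a proper vertex coloring with colors from a fixed set of size $k$, and $\chi(G)$ is the chromatic number of $G$. The \emph{direct product} $G_1\times\dots\times G_n$ has vertex set $V(G_1)\times\dots\times V(G_n)$, and $x=(x_1,\dots,x_n)$ is adjacent to $y=(y_1,\dots,y_n)$ if and only if $x_iy_i\in E(G_i)$ for every $i$. We write $G^n$ for the product of $n$ copies of $G$.

Each projection $x\mapsto x_j$ maps edges to edges, so every coloring $\varphi$ of a factor $G_j$ gives a coloring $\Phi(x)=\varphi(x_j)$ of the product. Colorings of this form are called \emph{trivial}. The diagonal map $v\mapsto(v,\dots,v)$ from $G$ to $G^n$ also maps edges to edges; together with a projection it shows that $\chi(G^n)=\chi(G)$ for all $n\ge1$. Thus $G^n$ always has trivial colorings with the optimal number of colors, and the natural question is whether it has any others.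

\begin{definition}
A product is \emph{trivially colorable} if all of its colorings with the minimum number of colors are trivial. A graph $G$ is \emph{trivially power-colorable}, abbreviated \emph{TPC}, if $G^n$ is trivially colorable for every integer $n\ge1$.
\end{definition}

The property fails as soon as an optimal coloring of $G$ leaves some local freedom. Color the cycle $C_5$ by $1,2,1,2,3$ in cyclic order. The second vertex sees only the color $1$, so it could take the color $3$ as well as the color $2$. In $C_5\times C_5$, colored through the first coordinate, each vertex above it has the same choice, and these choices can be made to depend on the second coordinate. The next definition excludes this freedom.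

\begin{definition}
A $k$-coloring $\varphi$ of $G$ is \emph{tight} if for every vertex $v$ and every color $c\ne\varphi(v)$ some neighbor $u$ of $v$ has $\varphi(u)=c$. The graph $G$ is \emph{tight} if all of its $\chi(G)$-colorings are tight. A finite graph $G$ is \emph{weakly cliqued} if every vertex lies in a clique of size $\chi(G)$.
\end{definition}

A weakly cliqued graph is tight, because a vertex in a clique of size $\chi(G)$ sees all other colors inside that clique. Three facts are known.
\begin{itemize}
\item[(i)] A finite TPC graph $G$ with at least one edge is connected and tight, and $\chi(G)\ge3$.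
\item[(ii)] A finite, connected, weakly cliqued graph $G$ with $\chi(G)\ge3$ is TPC. This generalizes the theorem of Greenwell and Lov\'asz that $K_k$ is TPC for all $k\ge3$.
\item[(iii)] There are finite graphs that are tight but not weakly cliqued.
\end{itemize}
So among finite connected graphs with $\chi\ge3$, weakly cliqued implies TPC, TPC implies tight, and by (iii) the two ends need not coincide. The following problem comes from Csern\'ak~\cite{Csernak}.

\medskip
\noindent\textbf{Problem.} \emph{Is there a finite graph that is trivially power-colorable but not weakly cliqued?}
\medskip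

One might expect the answer no. A clique of size $k=\chi(G)$ places a copy of $K_k^n$ inside $G^n$, on which the coloring is trivial by the theorem of Greenwell and Lov\'asz, and a vertex outside all such cliques has no anchor of this kind. But a vertex does not need a clique to have its color forced: it only needs neighbors that always show $k-1$ colors. The answer is yes, and the wheel $W_5$ (a hub joined to all vertices of a $5$-cycle) minus one spoke is an example. It is the case $k=3$ of our first theorem.

\begin{theorem}\label{thm:small}
For every $k\ge3$ there is a TPC graph with chromatic number $k$ on $k+3$ vertices that is not weakly cliqued. No such graph with chromatic number $k$ has fewer than $k+3$ vertices.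
\end{theorem}

In these examples only one vertex avoids the $k$-cliques. To dispense with cliques altogether we use a spectral criterion, of which (ii) is a special case. We write $M\succeq0$ if the symmetric matrix $M$ is positive semidefinite.

\begin{theorem}\label{thm:spectral}
Let $k\ge3$ and let $G$ be a finite, connected, $k$-colorable graph. Suppose that there is a symmetric matrix $W$ indexed by $V(G)$, with nonnegative entries, with $W_{uv}>0$ only if $uv\in E(G)$, and with no zero row, such that
\[
W+\tfrac1{k-1}D\succeq0,
\]
where $D$ is the diagonal matrix of the row sums of $W$. Then $\chi(G)=k$ and $G$ is TPC.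
\end{theorem}

A graph is \emph{uniquely $k$-colorable} if all its $k$-colorings induce the same partition of the vertex set, and its \emph{girth} is the length of a shortest cycle.

\begin{theorem}\label{thm:girth}
For all $k\ge3$ and $g\ge3$ there is a TPC, uniquely $k$-colorable graph with chromatic number $k$ and girth greater than $g$. In particular, no vertex of this graph lies in a triangle.
\end{theorem}

The last theorem describes the TPC property itself.

\begin{theorem}\label{thm:cube}
Let $G$ be a finite graph with at least one edge.
\begin{itemize}
\item[(a)] $G$ is TPC if and only if $G^3$ is trivially colorable.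
\item[(b)] If $\chi(G)=3$, then $G$ is TPC if and only if $G$ is connected and tight.
\end{itemize}
\end{theorem}

So for $\chi=3$ the necessary conditions (i) are sufficient. We do not settle whether this holds for $\chi\ge4$.

The paper is self-contained with respect to (i) and (ii): Section~\ref{sec:necessary} reproves (i), and Corollary~\ref{cor:cliqued} derives (ii) from Theorem~\ref{thm:spectral}. Sections~\ref{sec:small}, \ref{sec:spectral} and~\ref{sec:girth} prove Theorems~\ref{thm:small}, \ref{thm:spectral} and~\ref{thm:girth}. Section~\ref{sec:cube} proves Theorem~\ref{thm:cube}(a), and Section~\ref{sec:three} proves part (b) by lifting $3$-colorings to integer heights on the universal cover.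

\section{Forcing and the necessary conditions}\label{sec:necessary}

Two observations are used throughout. First, if a coloring $\Phi$ of $G^n$ has the form $\Phi(x)=\varphi(x_j)$ for some function $\varphi$ on $V(G)$, then $\varphi(v)=\Phi(v,\dots,v)$ is a coloring of $G$. So to prove that $\Phi$ is trivial it suffices to show that it is a function of one coordinate. To prove that $\Phi$ is not trivial it suffices to show that it \emph{depends on} two coordinates, where $\Phi$ depends on coordinate $i$ if two vertices that differ only in coordinate $i$ get different colors.

Second, tightness is used in the following form, where $N(v)$ is the neighborhood of $v$.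

\medskip
\noindent\textbf{Forcing rule.} \emph{If $\varphi$ is a tight $k$-coloring and $c$ is one of the $k$ colors with $c\notin\varphi(N(v))$, then $c=\varphi(v)$.}
\medskip

The next proposition contains fact (i). It assumes only that the third power is trivially colorable, which is the form needed for Theorem~\ref{thm:cube}(a).

\begin{proposition}\label{prop:necessary}
Let $G$ be a finite graph with at least one edge such that $G^3$ is trivially colorable. Then $G$ is connected and tight, and $\chi(G)\ge3$.
\end{proposition}

\begin{proof}
Let $k=\chi(G)\ge2$ and let $\varphi$ be any $k$-coloring of $G$; it uses all $k$ colors. If one of the conclusions fails, we construct a $k$-coloring $\Phi$ of $G^3$ that depends on two coordinates.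

Suppose that $V(G)=A\sqcup B$ with $A,B$ nonempty and no edges between them. Let $\tau$ be a permutation of the colors other than the identity, and put $\Phi(x)=\varphi(x_1)$ if $x_2\in A$ and $\Phi(x)=\tau(\varphi(x_1))$ if $x_2\in B$. Adjacent vertices have their second coordinates on the same side, so $\Phi$ is proper. It depends on $x_1$ because $\varphi$ is not constant, and on $x_2$ because $\tau$ moves a color that $\varphi$ uses.

Suppose that $k=2$, with colors in $\mathbb Z_2$. Then $\Phi(x)=\varphi(x_1)+\varphi(x_2)+\varphi(x_3)$ changes by $3\equiv1$ along every edge, so it is proper, and it depends on all three coordinates.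

Suppose that a color $c\ne\varphi(v)$ does not occur on $N(v)$. Start from the coloring $x\mapsto \varphi(x_1)$ and give the color $c$ to a single vertex $(v,y,z)$. Its neighbors have first coordinate in $N(v)$, so none of them has color $c$ and the result $\Phi$ is proper. For $y'\ne y$ and $z'\neq z$ the vertices $(v,y',z)$ and $(v,y,z')$ keep the color $\varphi(v)\ne c$, so $\Phi$ depends on $x_2$ and on $x_3$.
\end{proof}

We also record a standard fact about walks.

\begin{lemma}\label{lem:walks}
Let $G$ be a finite connected graph that is not bipartite. There is an integer $L$ such that any two vertices are joined by a walk of every length $\ell\ge L$.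
\end{lemma}

\begin{proof}
Fix an odd cycle through a vertex $o$. A walk from $u$ to $v$ through $o$, with or without one turn around the cycle, gives walks of both parities. Let $L$ be an upper bound for the lengths of these finitely many walks. Going back and forth along an edge lengthens a walk by $2$.
\end{proof}

\section{The smallest examples}\label{sec:small}

\subsection{The wheel minus a spoke}

We look for a TPC graph $H$ with $\chi(H)=3$ and two nonadjacent vertices that always receive different colors. A new vertex joined to these two has its color forced but lies in no triangle. Let $H$ have vertices $v_1,\dots,v_5$, with $v_iv_j\in E(H)$ if and only if $1\le|i-j|\le2$. The triangles $v_1v_2v_3$, $v_2v_3v_4$, $v_3v_4v_5$ cover $H$, and consecutive triangles share an edge, so up to renaming the colors the only $3$-coloring of $H$ is $1,2,3,1,2$. By (ii), $H$ is TPC. The vertices $v_1,v_5$ are nonadjacent and have different colors. Let $G$ be obtained from $H$ by adding a vertex $w$ with $N(w)=\{v_1,v_5\}$. This is $W_5$ minus a spoke; see Figure~\ref{fig:wheel}. Giving $w$ the color $3$ shows $\chi(G)=3$, and $w$ lies in no triangle, so $G$ is not weakly cliqued.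

\begin{figure}[ht]
\centering
\begin{tikzpicture}[v/.style={circle,draw,inner sep=1.5pt,minimum size=17pt}]
\node[v,label=270:{$3$}] (c) at (0,0) {$v_3$};
\node[v,label=90:{$3$}] (w) at (90:1.7) {$w$};
\node[v,label=162:{$1$}] (a) at (162:1.7) {$v_1$};
\node[v,label=234:{$2$}] (b) at (234:1.7) {$v_2$};
\node[v,label=306:{$1$}] (d) at (306:1.7) {$v_4$};
\node[v,label=18:{$2$}] (e) at (18:1.7) {$v_5$};
\draw (w)--(a)--(b)--(d)--(e)--(w);
\draw (c)--(a) (c)--(b) (c)--(d) (c)--(e);
\draw[dotted] (c)--(w);
\end{tikzpicture}
\caption{The wheel $W_5$ with hub $v_3$ and rim $wv_1v_2v_4v_5$, minus the spoke $v_3w$ (dotted). The numbers show its only $3$-coloring up to renaming colors. The vertex $w$ lies in no triangle, but its two neighbors always have different colors.}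
\label{fig:wheel}
\end{figure}

Consider a $3$-coloring $\Phi$ of $G^2$. On $H^2$ it is trivial, say $\Phi(y)=\varphi(y_1)$ with $\varphi$ the coloring of Figure~\ref{fig:wheel}. A vertex $(w,x_2)$ is adjacent to $(v_1,y_2)$ and $(v_5,y_2)$, where $y_2$ is any neighbor of $x_2$ in $H$; these have colors $1$ and $2$, so $\Phi(w,x_2)=3$. A vertex $(v_i,w)$ is adjacent to $(u,v_1)$ for all neighbors $u$ of $v_i$ in $H$; these show both colors other than $\varphi(v_i)$, so $\Phi(v_i,w)=\varphi(v_i)$. Hence $\Phi$ is a function of the first coordinate. The same argument works in every power and in the following generality.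

\begin{proposition}\label{prop:extension}
Let $H$ be an induced subgraph of $G$ with $\chi(G)=\chi(H)=k$, and let $H$ be TPC with at least one edge. Suppose that $|\varphi(N_G(w)\cap V(H))|\ge k-1$ for every $k$-coloring $\varphi$ of $H$ and every $w\in V(G)\setminus V(H)$. Then $G$ is TPC.
\end{proposition}

\begin{proof}
Let $\Phi$ be a $k$-coloring of $G^n$. Since $H$ is TPC, there are $j$ and a $k$-coloring $\varphi$ of $H$ with $\Phi(y)=\varphi(y_j)$ for $y\in V(H)^n$. For $v\in V(G)$ let $S(v)=\varphi(N_G(v)\cap V(H))$. Then $|S(v)|\ge k-1$: by hypothesis if $v\notin V(H)$, and because $H$ is tight by (i) if $v\in V(H)$. As $k\ge2$, every vertex of $G$ has a neighbor in $V(H)$.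

Let $x\in V(G)^n$ and $u\in N_G(x_j)\cap V(H)$. Put $y_j=u$, and for $i\ne j$ let $y_i$ be a neighbor of $x_i$ in $V(H)$. Then $y\in V(H)^n$ is adjacent to $x$, so $\Phi(x)\ne\varphi(u)$. Thus $\Phi(x)\notin S(x_j)$. It follows that $S(x_j)$ has exactly $k-1$ elements and that $\Phi(x)$ is the missing color, which is a function of $x_j$.
\end{proof}

For $W_5$ minus a spoke the hypothesis holds because $v_1$ and $v_5$ always have different colors, so this graph is TPC and the Problem has the answer yes. The hypothesis on $w$ cannot be dropped: joining $w$ to $v_1$ and $v_4$ instead, which always have the same color, produces a graph that is not tight.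

\subsection{Proof of Theorem~\ref{thm:small}}

\paragraph{Existence.} With $H$ as above, let $H_k$ be the join of $H$ and $K_{k-3}$, that is, their disjoint union with all edges between them added. In a coloring of a join the two sides use disjoint sets of colors, so $\chi(H_k)=k$, and in a $k$-coloring exactly three colors appear on $H$. The graph $H_k$ is connected, and a triangle of $H$ together with $K_{k-3}$ is a $k$-clique, so $H_k$ is weakly cliqued and hence TPC by (ii). Let $G_k$ be obtained from $H_k$ by adding a vertex $w$ with $N(w)=\{v_1,v_5\}\cup V(K_{k-3})$. In every $k$-coloring of $H_k$ the $k-1$ vertices of $N(w)$ have distinct colors. So one color remains for $w$, which gives $\chi(G_k)=k$, and $G_k$ is TPC by Proposition~\ref{prop:extension}. A $k$-clique through $w$ would contain all of $N(w)$, but $v_1v_5$ is not an edge. Finally, $G_k$ has $5+(k-3)+1=k+3$ vertices.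

\paragraph{Minimality.} A TPC graph with chromatic number $k\geq 3$ is tight by (i), so it suffices to prove the following.

\begin{lemma}\label{lem:minimal}
If $G$ is tight, $\chi(G)=k\ge3$ and $m=|V(G)|\le k+2$, then $G$ is weakly cliqued.
\end{lemma}

\begin{proof}
A graph with so few vertices is nearly complete, so we pass to the sparse complement $\overline G$. Colorings of $G$ correspond to partitions of $V(G)$ into cliques of $\overline G$. A partition into $r$ cliques has $\sum_C(|C|-1)=m-r$, so the maximum of this sum is $m-k$, attained exactly by the $k$-colorings. The maximum is the sum of the corresponding maxima for the components of $\overline G$; we call these the \emph{contributions} of the components. Tightness gives two constraints. First, $\deg_G(v)\ge k-1$, so $\deg_{\overline G}(v)\le m-k$. Second, for a class $C$ of a $k$-coloring and $v\notin C$ we have $C\not\subseteq N_{\overline G}(v)$; in particular, \emph{a singleton class is an isolated vertex of $\overline G$}.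

If $m=k$, then $G=K_k$. If $m=k+1$, then $\overline G$ has maximum degree at most $1$, each of its edges contributes $1$, and so it has exactly one edge $ab$. The $k$-cliques $V(G)\setminus\{a\}$ and $V(G)\setminus\{b\}$ cover $V(G)$.

Let $m=k+2$. Then $\overline G$ has maximum degree at most $2$, so its components with an edge are paths $P_r$ and cycles $C_r$ on $r$ vertices. Except in $C_3$ the cliques of such a component are vertices and edges, so the contribution is the size $\lfloor r/2\rfloor$ of a maximum matching; $C_3$ contributes $2$. The total is $2$, so these components are either two graphs from $\{P_2,P_3\}$ or one graph from $\{P_4,P_5,C_3,C_4,C_5\}$. A component $P_3=abc$ has the optimal partition $\{a,b\},\{c\}$, and a component $P_5$ or $C_5$ with consecutive vertices $x_1,\dots,x_5$ has the optimal partition $\{x_1,x_2\},\{x_3,x_4\},\{x_5\}$. Each extends to a $k$-coloring of $G$ with a singleton class that is not isolated in $\overline G$, so these components do not occur.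

The remaining cases are $2P_2$, $P_4$, $C_4$ and $C_3$. A set of $k=m-2$ vertices is a clique of $G$ if and only if the other two vertices meet every edge of $\overline G$. So we need, for each vertex $v$, a two-element vertex cover of $\overline G$ that avoids $v$. For $2P_2$ with edges $ab,cd$ the covers $\{a,c\}$ and $\{b,d\}$ are disjoint. For $P_4$ and $C_4$ on consecutive vertices $1,2,3,4$ the covers $\{1,3\}$ and $\{2,4\}$ are disjoint. For $C_3$ every pair of its vertices is a cover, and the three pairs have no common element.
\end{proof}

This completes the proof of Theorem~\ref{thm:small}.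

\section{The spectral criterion}\label{sec:spectral}

\subsection{The idea on $K_3\times K_3$}

Let $J$ be the all-ones matrix and let $P_1=\frac12(J-I)$ be the transition matrix of the random walk on $K_3$. Its eigenvalues are $1$, on constants, and $-\frac12$, on functions of mean zero. The random walk on $K_3\times K_3$ has matrix $P=P_1\otimes P_1$, with eigenvalues $1$, $-\frac12$ and $\frac14$; the eigenspace of the least eigenvalue $-\frac12$ consists of the functions $f_1(x_1)+f_2(x_2)$ with $f_1,f_2$ of mean zero. The computation in Step 2 below shows that an independent set has density at most $\frac13$, and that in the case of equality its indicator function is $\frac13$ plus such an eigenfunction. Three color classes cover the nine vertices, so each has density exactly $\frac13$. A $0/1$ array of the form ``row function plus column function'' cannot vary in both directions, so each class is a row or a column, and since rows meet columns, all classes are rows or all are columns. The only property of $K_3$ that entered is that the least eigenvalue of the walk is $-\frac12$. The matrix $W$ in Theorem~\ref{thm:spectral} defines a weighted walk for which the corresponding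 bound holds.

\subsection{Products of weighted graphs}

\begin{lemma}\label{lem:weighted}
Let $k\ge3$. For $i=1,\dots,n$ let $F_i$ be a finite connected graph with at least one edge, and let $W_i$ be a symmetric nonnegative matrix indexed by $V(F_i)$ whose positive entries are exactly those at the edges of $F_i$. Let $D_i$ be the diagonal matrix of its row sums, and assume $W_i+\frac1{k-1}D_i\succeq0$. Then:
\begin{itemize}
\item[(a)] $\chi(F_i)\ge k$;
\item[(b)] every $k$-coloring of $F_1\times\dots\times F_n$ has the form $\varphi(x_j)$ for some $j$ and some $k$-coloring $\varphi$ of $F_j$;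
\item[(c)] every $k$-coloring of $F_i$ uses all $k$ colors and is tight, and for each of its classes $B$ the function $1_B-\frac1k$ is an eigenfunction of $D_i^{-1}W_i$ with eigenvalue $-\frac1{k-1}$.
\end{itemize}
\end{lemma}

\begin{proof}
\emph{Step 1: the spectrum.} Let $Z_i$ be the sum of all entries of $W_i$ and let $\pi_i(v)=(D_i)_{vv}/Z_i$. This is a probability measure with full support, since $F_i$ has no isolated vertex. Put $P_i=D_i^{-1}W_i$, so that $P_i1=1$. In the inner product $\langle f,f'\rangle=\sum_v\pi_i(v)f(v)f'(v)$ we have $\langle f,P_if'\rangle=f^TW_if'/Z_i$, so $P_i$ is self-adjoint. The hypothesis says $\langle f,P_if\rangle\ge-\frac1{k-1}\langle f,f\rangle$. Moreover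
\[
\langle f,f\rangle-\langle f,P_if\rangle=\frac1{2Z_i}\sum_{u,v}(W_i)_{uv}\,(f(u)-f(v))^2\ge0,
\]
with equality only for constant $f$, as $F_i$ is connected. So the eigenvalues of $P_i$ lie in $[-\frac1{k-1},1]$, and the eigenfunctions for $1$ are the constants.

On the product take the measure $\pi=\pi_1\times\dots\times\pi_n$ and the operator $P=P_1\otimes\dots\otimes P_n$, whose entry $P(x,y)=\prod_iP_i(x_i,y_i)$ vanishes unless $xy$ is an edge of the product. It is self-adjoint with $P1=1$. Choosing an orthogonal eigenbasis for each $P_i$, the functions $e_1(x_1)\cdots e_n(x_n)$ with $e_i$ in the $i$-th basis form an orthogonal eigenbasis of $P$, with eigenvalues $\lambda_1\cdots\lambda_n$. If such a product is negative, then some $\lambda_j$ is negative, so $|\lambda_j|\le\frac1{k-1}$, while all $|\lambda_i|\le1$. Hence every eigenvalue of $P$ is at least $-\frac1{k-1}$. Equality forces $\lambda_j=-\frac1{k-1}$ and $|\lambda_i|=1$ for $i\ne j$. Because $k\ge3$ we have $-1<-\frac1{k-1}$, so $-1$ is not an eigenvalue of $P_i$; thus $\lambda_i=1$ and $e_i$ is constant for $i\neq j$. Therefore every eigenfunction of $P$ for $-\frac1{k-1}$ is a sum $\sum_jf_j(x_j)$ of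 functions of one coordinate.

\emph{Step 2: the density bound.} Let $A$ be an independent set in the product, $\alpha=\pi(A)$, and write $f=1_A=\alpha+f'$. Then $f'$ is orthogonal to the constants and $\langle f',f'\rangle=\alpha-\alpha^2$. No edge has both ends in $A$, so
\[
0=\langle f,Pf\rangle=\alpha^2+\langle f',Pf'\rangle\ge\alpha^2-\tfrac1{k-1}(\alpha-\alpha^2),
\]
which gives $\alpha\le\frac1k$. For $n=1$ this proves (a), since the color classes have total measure $1$. In a $k$-coloring the $k$ classes have total measure $1$, so each has $\alpha=\frac1k$. Then the inequality above is an equality, and $f'$ is an eigenfunction of $P$ for its least eigenvalue $-\frac1{k-1}$. By Step 1,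
\[
1_A(x)=\tfrac1k+\sum_jf_j(x_j).
\]

\emph{Step 3: one coordinate.} The function $f=1_A$ is not constant, as $0<\alpha<1$. Suppose that $f_i$ and $f_j$ are both nonconstant for some $i\ne j$, say $\xi=f_i(b)-f_i(a)\ne0$ and $\zeta=f_j(d)-f_j(c)\ne0$. Fix the other coordinates and let $x_i\in\{a,b\}$, $x_j\in\{c,d\}$. Then $f$ takes four values $s$, $s+\xi$, $s+\zeta$, $s+\xi+\zeta$ in $\{0,1\}$, so $\xi,\zeta\in\{1,-1\}$. If $\xi=\zeta$, then $s$ and $s+2\xi$ differ by $2$; if $\xi=-\zeta$, then $s+\xi$ and $s+\zeta$ differ by $2$. Both are impossible. Hence each class has the form $\{x:x_j\in S\}$ with $S$ nonempty, where $j$ may depend on the class. Two such sets defined by different coordinates intersect, so $j$ is the same for all classes and the coloring is $\varphi(x_j)$. An edge of $F_j$ extends to an edge of the product, because every $F_i$ has an edge; so $\varphi$ is proper. This proves (b).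

\emph{Step 4: tightness.} Let $n=1$ and let $B$ be a class of a $k$-coloring of $F_i$. By Step 2 it has measure $\frac1k$, so it is nonempty, and $1_B-\frac1k$ is an eigenfunction as claimed. For $v\notin B$,
\[
(P_i1_B)(v)=\tfrac1k-\tfrac1{k-1}\bigl(0-\tfrac1k\bigr)=\tfrac1{k-1}>0,
\]
so $v$ has a neighbor in $B$.
\end{proof}

For $k=2$ Step 1 fails: the eigenvalue $-1$ of $K_2^3$ also arises as $(-1)^3$, and this is the parity coloring in the proof of Proposition~\ref{prop:necessary}.

\subsection{Gluing the boxes}

In Theorem~\ref{thm:spectral} the matrix $W$ may vanish on some edges, and the edges that carry weight may form a disconnected graph. This case is needed for (ii): for two triangles joined by a single edge, the weights of Corollary~\ref{cor:cliqued} below vanish on the joining edge. Lemma~\ref{lem:weighted} then controls a coloring only on each product of components, and the unweighted edges must be used to show that these pieces agree.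

\begin{proof}[Proof of Theorem~\ref{thm:spectral}]
Let $F_1,\dots,F_m$ be the components of the graph on $V(G)$ formed by the edges $uv$ with $W_{uv}>0$. Each has an edge, since $W$ has no zero row. The matrix $W+\frac1{k-1}D$ is block diagonal, so its blocks are positive semidefinite, and Lemma~\ref{lem:weighted} applies to any product of the $F_a$, with repetitions allowed. By part (a), $\chi(G)\ge k$, so $\chi(G)=k$.

Let $\Phi$ be a $k$-coloring of $G^n$ with $n\ge2$. For $c\in\{1,\dots,m\}^n$ the product $F_{c_1}\times\dots\times F_{c_n}$ is a subgraph of $G^n$, the \emph{box} of $c$. On it $\Phi(x)=\varphi_c(x_{j(c)})$, where $\varphi_c$ is a tight $k$-coloring of $F_{c_{j(c)}}$ that uses all $k$ colors.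

Call $c,c'$ \emph{linked in coordinate $l$} if they differ only in coordinate $l$ and $G$ has an edge $uu'$ with $u\in V(F_{c_l})$, $u'\in V(F_{c'_l})$. For such a pair let $x_l=u$, $y_l=u'$, and for $i\ne l$ let $x_iy_i$ be any edge of $F_{c_i}$. Then $x$ lies in the box of $c$, $y$ lies in the box of $c'$, and they are adjacent in $G^n$, so with $j=j(c)$, $j'=j(c')$,
\begin{equation}\label{eq:link}
\varphi_c(x_j)\ne\varphi_{c'}(y_{j'}).
\end{equation}

We claim that $j=j'$. Otherwise one of $j,j'$ differs from $l$, and exchanging the roles of $c$ and $c'$ if necessary we may assume $j\ne l$. Fix the pairs $(x_i,y_i)$ for all $i\ne j$; as $j'\ne j$, this fixes the color $r=\varphi_{c'}(y_{j'})$. Since $\varphi_c$ uses all colors, we can choose $x_j$ with $\varphi_c(x_j)=r$ and let $y_j$ be a neighbor of $x_j$ in $F_{c_j}$. This contradicts~\eqref{eq:link}.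

We claim next that $\varphi_c=\varphi_{c'}$ if $j=j'\ne l$. Both are colorings of $F_{c_j}$, and by~\eqref{eq:link}, for each vertex $y_j$ the color $\varphi_{c'}(y_j)$ does not occur in $\varphi_c$ on the neighbors of $y_j$ in $F_{c_j}$. The forcing rule gives $\varphi_{c'}(y_j)=\varphi_c(y_j)$.

Since $G$ is connected, one can pass from any component $F_a$ to any other along edges of $G$. So any two $c,c'$ are joined by a chain of linked pairs that changes only coordinates in which $c$ and $c'$ differ. By the first claim $j(c)=j$ is the same for all $c$. By the second claim $\varphi_c=\varphi_{c'}$ whenever $c_j=c'_j$. Hence $\Phi(x)$ is a function of $x_j$.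
\end{proof}

\begin{corollary}\label{cor:cliqued}
A finite, connected, weakly cliqued graph $G$ with $\chi(G)=k\ge3$ is TPC.
\end{corollary}

\begin{proof}
Let $W=\sum_Q\bigl(1_Q1_Q^T-\operatorname{diag}(1_Q)\bigr)$, summed over all $k$-cliques $Q$, so that $W_{uv}$ counts the $k$-cliques containing the edge $uv$. The row sum at $v$ is $k-1$ times the number of $k$-cliques through $v$, which is positive. Thus $\frac1{k-1}D=\sum_Q\operatorname{diag}(1_Q)$ and $W+\frac1{k-1}D=\sum_Q1_Q1_Q^T\succeq0$.
\end{proof}

\begin{example}\label{ex:HS}
For a $d$-regular graph with adjacency matrix $A$, the choice $W=A$ works if all eigenvalues of $A$ are at least $-d/(k-1)$. Recall also that the multiplicity of the eigenvalue $d$ is the number of components. The Hoffman--Singleton graph $HS$ is a connected, triangle-free, $7$-regular graph with eigenvalues $7,2,-3$. The eigenvalues of $K_3$ are $2$ and $-1$, so those of $K_3\times HS$ are the products $14,4,-6,-7,-2,3$. The degree $14$ is a simple eigenvalue, the least eigenvalue is $-7=-14/2$, and the first coordinate is a $3$-coloring. By Theorem~\ref{thm:spectral}, $K_3\times HS$ is $3$-chromatic and TPC. It has no triangle, because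 a triangle would project to a triangle of $HS$.
\end{example}

\section{Examples of large girth}\label{sec:girth}

To apply Theorem~\ref{thm:spectral} we want a $k$-partite graph whose spectrum imitates that of $K_k$: each pair of parts should span a $t$-regular bipartite graph that is close, in operator norm, to the uniform one. Random choices achieve this with $t$ logarithmic in the number of vertices. The difficulty is to exclude all short cycles at the same time. We therefore label the vertices of each part by a group and the edges by a few random group elements. A cycle then spells a word that evaluates to the identity, and the number of short words is only polylogarithmic in the order of the group. In $GL_2(\mathbb F_p)$ each of them vanishes with probability $O(1/p)$.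

\paragraph{Construction.} Fix $k,g\ge3$. Let $p$ be a prime, $\Gamma=GL_2(\mathbb F_p)$, $N=|\Gamma|\le p^4$, $t=\lceil6(k-1)^2\log N\rceil$ with the natural logarithm, and $r=\binom k2t$. Choose $r$ independent uniform elements $s_{ij,a}\in\Gamma$ for $1\le i<j\le k$ and $1\le a\le t$. Let $G$ have vertex set $\{1,\dots,k\}\times\Gamma$ and edges joining $(i,x)$ to $(j,xs_{ij,a})$ for $i<j$, $a\le t$, $x\in\Gamma$. The sets $\{i\}\times\Gamma$ are the \emph{parts}; they are independent, so $G$ is $k$-colorable.

\subsection{Girth}

A word in letters $z_i^{\pm1}$ is \emph{reduced} if no letter is followed by its inverse. We use two standard facts. The matrices $\bigl(\begin{smallmatrix}1&2\\0&1\end{smallmatrix}\bigr)$ and $\bigl(\begin{smallmatrix}1&0\\2&1\end{smallmatrix}\bigr)$ freely generate a free subgroup of $SL_2(\mathbb Z)$ (Sanov), and a free group on $a,b$ contains a free group of rank $g$, freely generated by $a^iba^{-i}$ for $1\le i\le g$. The Schwartz--Zippel lemma states that a nonzero polynomial of total degree at most $\kappa$ in $M$ variables over $\mathbb F_p$ has at most $\kappa p^{M-1}$ zeros.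

\begin{lemma}\label{lem:words}
With probability tending to $1$ as $p\to\infty$, no nonempty reduced word of length at most $g$ in the $r$ letters $s_{ij,a}$ and their inverses evaluates to the identity of $\Gamma$.
\end{lemma}

\begin{proof}
There are at most $g(2r)^g=O((\log p)^g)$ such words, so it suffices to bound the probability for each word by $C_g/p$ for $p\ge p_0(g)$. A word involves at most $g$ letters, so after renaming it is one of finitely many nonempty reduced words $w$ of length at most $g$ in $z_1^{\pm1},\dots,z_g^{\pm1}$, evaluated at a uniform point of $\Gamma^g$.

Let $M_1,\dots,M_g\in SL_2(\mathbb Z)$ freely generate a free group. Then $w(M)\ne I$, so $w(M)\not\equiv I\pmod p$ for all these $w$ once $p$ exceeds the absolute values of the entries of the finitely many matrices $w(M)-I$. To turn the equation $w(X)=I$ into a polynomial equation, let $X_1,\dots,X_g$ be $2\times2$ matrices of variables, let $Y(X)$ arise from $w$ by substituting $X_i$ for $z_i$ and the adjugate $\operatorname{adj}(X_i)$ for $z_i^{-1}$, and let $q(X)$ be the product of $\det X_i$ over the occurrences of inverse letters $z_i^{-1}$. Since $X^{-1}=\operatorname{adj}(X)/\det X$,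 we have $w(X)=Y(X)/q(X)$ on $\Gamma^g$. The adjugate of a $2\times2$ matrix is linear in the entries and the determinant is quadratic, so the entries of $Y-qI$ are polynomials of degree at most $2g$ in $4g$ variables. At $X=M$ we have $q=1$ and $Y=w(M)$, so some entry is a nonzero polynomial over $\mathbb F_p$ and has at most $2gp^{4g-1}$ zeros. As $N=p^4(1-\frac1p)(1-\frac1{p^2})\ge\frac38p^4$, the probability that $w$ evaluates to $I$ is at most $2gp^{4g-1}/N^g\le2g(8/3)^g/p$.
\end{proof}

Assume the event of Lemma~\ref{lem:words}. For $a\ne b$ the word $s_{ij,a}s_{ij,b}^{-1}$ is not the identity, so the elements $s_{ij,1},\dots,s_{ij,t}$ are distinct. Hence each edge comes from a unique letter, and $G$ is $d$-regular with $d=(k-1)t$. Traversing an edge multiplies the group coordinate on the right by its letter or by the inverse of its letter, according to the direction. So a cycle of length $\ell\le g$ spells a word of length $\ell$ that evaluates to the identity. A letter followed by its inverse leads back to the previous vertex, which does not happen on a cycle, so the word is reduced. This contradicts the event, and therefore $G$ has girth greater than $g$.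

\subsection{Spectrum}

For $s\in\Gamma$ let $R_s$ be the permutation matrix acting on $\mathbb R^\Gamma$ by $(R_sf)(x)=f(xs)$. In the block decomposition by parts, the adjacency matrix $A$ of $G$ has blocks $A_{ij}=\sum_aR_{s_{ij,a}}$ for $i<j$, $A_{ji}=A_{ij}^T$ and $A_{ii}=0$. Each $R_s$ fixes the constants and acts as an orthogonal map on their orthogonal complement $1^\perp$, of dimension $N-1$. For uniform $s$ the point $xs$ is uniform, so $\mathbb ER_s=J/N$, which vanishes on $1^\perp$.

We recall the matrix Bernstein inequality \cite[Theorem 1.6]{Tropp}. Let $Z_1,\dots,Z_t$ be independent random $d_1\times d_2$ matrices with $\mathbb EZ_a=0$ and $\|Z_a\|\le R$, and let $\sigma^2$ be the larger of $\|\sum_a\mathbb EZ_aZ_a^T\|$ and $\|\sum_a\mathbb EZ_a^TZ_a\|$. Then for $u\ge0$,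
\[
\Pr\Bigl[\Bigl\|\sum_aZ_a\Bigr\|\ge u\Bigr]\le(d_1+d_2)\exp\Bigl(-\frac{u^2/2}{\sigma^2+Ru/3}\Bigr).
\]
Apply it to the restrictions of $R_{s_{ij,a}}$ to $1^\perp$. They are orthogonal, so $R=1$ and $\sigma^2=t$. With $u=t/(k-1)$ we have $t+u/3\le\frac32t$, and by the choice of $t$,
\[
\Pr\bigl[\|A_{ij}|_{1^\perp}\|\ge u\bigr]\le2N\exp\Bigl(-\frac{t}{3(k-1)^2}\Bigr)\le2N\cdot N^{-2}=\frac2N .
\]
So with probability at least $1-\binom k2\frac2N$ the largest of these $\binom k2$ norms, call it $\nu$, satisfies $\nu<t/(k-1)$.

\begin{proof}[Proof of Theorem~\ref{thm:girth}]
Fix a large prime $p$ and an outcome for which the event of Lemma~\ref{lem:words} holds and $\nu<t/(k-1)$. Then $G$ is $d$-regular of girth greater than $g$. Let $U$ be the $k$-dimensional space of functions that are constant on each part. It is invariant under $A$, which acts on it as the $k\times k$ matrix $t(J-I)$, with eigenvalues $(k-1)t=d$ (once) and $-t$. The complement $U^\perp$ is invariant as well and consists of the $F=(F_1,\dots,F_k)$ with all $F_i\in1^\perp$. For $0\ne F\in U^\perp$, using $2\|F_i\|\|F_j\|\le\|F_i\|^2+\|F_j\|^2$,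
\[
|\langle F,AF\rangle|\le\nu\sum_{i\ne j}\|F_i\|\|F_j\|\le\nu(k-1)\|F\|^2<t\|F\|^2 .
\]
So the eigenvalues of $A$ on $U^\perp$ lie strictly between $-t$ and $t$. Three consequences follow: $d$ is a simple eigenvalue, so $G$ is connected; $A+\frac d{k-1}I=A+tI\succeq0$; and the eigenspace of $A$ for $-t$ is contained in $U$. Theorem~\ref{thm:spectral} with $W=A$ shows that $\chi(G)=k$ and that $G$ is TPC.

Let $B$ be a class of a $k$-coloring of $G$. By Lemma~\ref{lem:weighted}(c), $1_B-\frac1k$ is an eigenfunction of $A/d$ for $-\frac1{k-1}$, that is, of $A$ for $-t$. So $1_B\in U$ and $B$ is a union of parts. There are $k$ nonempty classes and $k$ parts, so the classes are the parts. Since $g\ge3$, the graph has no triangle.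
\end{proof}

\section{Reduction to the third power}\label{sec:cube}

For $i\ne j$ the vertices of $G^n$ with $x_i=x_j$ induce a copy of $G^{n-1}$, in which coordinates $i$ and $j$ are merged into one. We call the restriction of a coloring $\Phi$ of $G^n$ to this copy the \emph{$ij$-minor} of $\Phi$. If the minor is trivial, it is $\varphi(x_l)$ for some $l\notin\{i,j\}$, or it is $\varphi(x_i)$, a function of the merged coordinate; in both cases $\varphi(v)=\Phi(v,\dots,v)$. In the first case the forcing rule spreads the formula from the copy to all of $G^n$.

\begin{lemma}\label{lem:spread}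
Let $G$ be finite, connected and tight with $\chi(G)=k\ge3$, let $n\ge3$, and let $\Phi$ be a $k$-coloring of $G^n$. If $i,j,l$ are distinct and $\Phi(x)=\varphi(x_l)$ whenever $x_i=x_j$, then $\Phi(x)=\varphi(x_l)$ for all $x$.
\end{lemma}

\begin{proof}
The function $\varphi(v)=\Phi(v,\dots,v)$ is a $k$-coloring of $G$, hence tight. We show by induction on $r$ that $\Phi(x)=\varphi(x_l)$ whenever $x_i$ and $x_j$ are joined by a walk of length $2r$; since $G$ is connected and not bipartite, this covers all $x$ by Lemma~\ref{lem:walks}. The case $r=0$ is the hypothesis. For $r\ge1$ let $a$ be the second and $b$ the second-to-last vertex of the walk; they are joined by a walk of length $2r-2$. For each $u\in N(x_l)$ let $y_i=a$, $y_j=b$, $y_l=u$, and let the other coordinates of $y$ be arbitrary neighbors of those of $x$. Then $y$ is adjacent to $x$ and $\Phi(y)=\varphi(u)$ by induction. So $\Phi(x)\notin\varphi(N(x_l))$, and the forcing rule gives $\Phi(x)=\varphi(x_l)$.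
\end{proof}

\begin{lemma}\label{lem:step}
Let $G$ be finite, connected and tight with $\chi(G)=k\ge3$, and let $n\ge4$. If $G^{n-1}$ is trivially colorable, then so is $G^n$.
\end{lemma}

\begin{proof}
Let $\Phi$ be a $k$-coloring of $G^n$ and $\varphi(v)=\Phi(v,\dots,v)$. All minors of $\Phi$ are trivial. If some $ij$-minor is a function of a coordinate $l\notin\{i,j\}$, then $\Phi$ is trivial by Lemma~\ref{lem:spread}. Otherwise $\Phi(x)=\varphi(x_1)$ whenever $x_1=x_2$, and $\Phi(x)=\varphi(x_3)$ whenever $x_3=x_4$. Evaluating at a vertex $(u,u,v,v,\dots)$ gives $\varphi(u)=\varphi(v)$ for all $u,v$, which is impossible for a coloring of a graph with an edge.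
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cube}(a)]
If $G$ is TPC, then $G^3$ is trivially colorable by definition. Conversely, let $G^3$ be trivially colorable. By Proposition~\ref{prop:necessary}, $G$ is connected and tight with $k=\chi(G)\ge3$, so Lemma~\ref{lem:step} and induction settle all $n\ge4$. Every coloring of $G^1$ is trivial. If $\Phi$ is a $k$-coloring of $G^2$, then $(x_1,x_2,x_3)\mapsto\Phi(x_1,x_2)$ is a $k$-coloring of $G^3$, so it is a function of one coordinate. That coordinate is not $x_3$, since otherwise $\Phi$ would be constant. Hence $\Phi$ is trivial.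
\end{proof}

\begin{remark}\label{rem:majority}
The exponent $3$ in (a) cannot be replaced by $2$. The graph $K_2^2$ consists of two disjoint edges, and its four $2$-colorings are $x_1$, $1-x_1$, $x_2$, $1-x_2$, all trivial; but $K_2$ is not TPC. The proof of Lemma~\ref{lem:step} needs two disjoint pairs of coordinates. For $n=3$ it leaves open the colorings with $\Phi(u,u,v)=\Phi(u,v,u)=\Phi(v,u,u)=\varphi(u)$; the majority function on $K_2^3$ is of this kind. For $\chi=3$ they are excluded in Section~\ref{subsec:third}.
\end{remark}

\section{Three colors: heights on the universal cover}\label{sec:three}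

Throughout this section $G$ is finite and connected with $\chi(G)=3$, and the colors are the elements of $\mathbb Z_3$. What is special about three colors is that adjacent colors differ by $+1$ or $-1$. Adding up these signs along a walk defines an integer height that reduces to the color modulo $3$. On $G^n$ the height may change by a nonzero multiple of $3$ around a closed walk, so it is defined only on a cover. The amounts by which it changes form a group homomorphism, and this homomorphism will identify the coordinate on which the coloring depends.

\subsection{The cover and the winding homomorphism}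

Fix a vertex $o$ of $G$. The \emph{universal cover} $T$ has as vertices the walks from $o$ that never immediately return along the edge just used; two of them are adjacent if one extends the other by one step, and $\rho\colon T\to G$ maps a walk to its endpoint. We use the following textbook properties. The graph $T$ is a tree, $\rho$ is onto, and $\rho$ maps the neighborhood of each $x$ bijectively onto the neighborhood of $\rho(x)$. Hence a walk in $G$ from $\rho(x)$ lifts to a unique walk in $T$ from $x$. The \emph{deck group} $\Pi$ of automorphisms $\gamma$ of $T$ with $\rho\circ\gamma=\rho$ is transitive on each fiber of $\rho$: given $x,x'$ in one fiber, send $y$ to the endpoint of the lift from $x'$ of the image of the path from $x$ to $y$.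

Let $\operatorname{par}\colon T\to\mathbb Z_2$ be a $2$-coloring of $T$. An automorphism of $T$ preserves or swaps the two classes, so $\varepsilon(\gamma)=\operatorname{par}(\gamma x)-\operatorname{par}(x)$ does not depend on $x$ and defines a homomorphism $\varepsilon\colon\Pi\to\mathbb Z_2$. We call $\gamma$ \emph{even} or \emph{odd} accordingly. Odd elements exist: an odd closed walk in $G$ lifts to a walk of odd length between two points of one fiber. Consequently every fiber contains points of both parities.

The power $T^n$ is disconnected, since the differences $\operatorname{par}(x_i)-\operatorname{par}(x_1)$ are constant along edges. We work in one component. Let $T^{(n)}$ be the subgraph of $T^n$ induced on the $x$ with $\operatorname{par}(x_1)=\dots=\operatorname{par}(x_n)$, and let $\Pi^{(n)}$ be the group of all $(\gamma_1,\dots,\gamma_n)\in\Pi^n$ with $\varepsilon(\gamma_1)=\dots=\varepsilon(\gamma_n)$. It acts on $T^{(n)}$ by automorphisms. The graph $T^{(n)}$ is connected: for vertices $x,y$ the distances from $x_i$ to $y_i$ in $T$ all have the same parity, and going back and forth along an edge brings the $n$ walks to a common length. The coordinatewise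 map $\rho\colon T^{(n)}\to G^n$ maps edges to edges, and it is onto because fibers contain both parities. Its fibers are the orbits of $\Pi^{(n)}$: if $\rho(x)=\rho(y)$, then $y_i=\gamma_ix_i$ with $\varepsilon(\gamma_i)=\operatorname{par}(y_i)-\operatorname{par}(x_i)$ independent of $i$.

Let $\Phi$ be a $3$-coloring of $G^n$. A \emph{lift} of $\Phi$ is a function $h\colon T^{(n)}\to\mathbb Z$ with $h\equiv\Phi\circ\rho\pmod3$ and $|h(x)-h(y)|=1$ for every edge $xy$.

\begin{lemma}\label{lem:lift}
\begin{itemize}
\item[(a)] Every $3$-coloring $\Phi$ of $G^n$ has a lift.
\item[(b)] Two lifts of $\Phi$ differ by a constant multiple of $3$.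
\item[(c)] For a lift $h$ there is a homomorphism $\omega\colon\Pi^{(n)}\to\mathbb Z$ with $h(\boldsymbol\gamma x)=h(x)+3\omega(\boldsymbol\gamma)$ for all $x$, and $\omega(\boldsymbol\gamma)\equiv\varepsilon(\gamma_1)\pmod2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) For adjacent $x,y$ let $\sigma(x,y)\in\{1,-1\}$ be congruent to $\Phi(\rho(y))-\Phi(\rho(x))$ modulo $3$; then $\sigma(y,x)=-\sigma(x,y)$. It suffices to show that $\sigma$ sums to $0$ along every closed walk, for then the sum of $\sigma$ along walks from a base vertex, plus a suitable constant, is a well-defined lift. Along a closed walk the sum is divisible by $3$. For a closed walk of length $4$ it lies in $\{0,\pm2,\pm4\}$, so it is $0$. Hence, in a closed walk $z_0,z_1,\dots,z_{2m}=z_0$ (the length is even by parity), replacing $z_i$ with $0<i<2m$ by another common neighbor of $z_{i-1}$ and $z_{i+1}$ does not change the sum. In particular we may change one coordinate of $z_i$ to another common neighbor in $T$ of the corresponding coordinates of $z_{i-1}$ and $z_{i+1}$.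

Consider one coordinate, a closed walk $w_0,\dots,w_{2m}=w_0$ in the tree $T$ rooted at $w_0$. If $w_i$ has maximal distance from the root and this distance is at least $2$, then $w_{i-1}$ and $w_{i+1}$ both equal the parent of $w_i$, and we replace $w_i$ by its grandparent. This lowers the sum of the distances from the root by $2$, so after finitely many replacements all $w_i$ are within distance $1$. Then $w_i=w_0$ for even $i$, and each $w_i$ with $i$ odd can be replaced by one fixed neighbor of $w_0$. After all coordinates are treated, the walk goes back and forth along a single edge, and the sum is $0$.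

(b) The difference of two lifts is divisible by $3$ and changes by $0$ or $\pm2$ along an edge. The change is divisible by $3$, so it is $0$, and $T^{(n)}$ is connected.

(c) The function $x\mapsto h(\boldsymbol\gamma x)$ is again a lift of $\Phi$, so (b) defines $\omega(\boldsymbol\gamma)$. It is additive because $h(\boldsymbol\gamma\boldsymbol\gamma'x)=h(\boldsymbol\gamma'x)+3\omega(\boldsymbol\gamma)=h(x)+3\omega(\boldsymbol\gamma')+3\omega(\boldsymbol\gamma)$. Both $h(x)$ and $\operatorname{par}(x_1)$ change parity along each edge, so $h(x)-\operatorname{par}(x_1)$ is constant modulo $2$, and $3\omega(\boldsymbol\gamma)\equiv\varepsilon(\gamma_1)$.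
\end{proof}

We call $\omega$ the \emph{winding homomorphism} of $\Phi$.

\subsection{Squares of odd cycles}\label{subsec:cycles}

For an odd cycle $C_\ell$ we may take $T=\mathbb Z$, $\rho(x)=x\bmod\ell$, and $\Pi$ is generated by the odd element $\gamma\colon x\mapsto x+\ell$. The vertices of $T^{(2)}$ are the pairs $(x,y)$ with $x\equiv y\pmod2$. In the coordinates $u=\frac{x+y}2$, $v=\frac{x-y}2$ this is the square grid $\mathbb Z^2$, and $\Pi^{(2)}$ is generated by $(\gamma,\gamma)$ and $(\gamma,\gamma^{-1})$, the translations by $\ell$ in $u$ and in $v$. Let $\omega_+$ and $\omega_-$ be their windings. Both are odd, and $3|\omega_\pm|\le\ell$ because the translation takes $\ell$ steps.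

For $\ell=3$, that is $G=K_3$, this forces $\omega_\pm\in\{1,-1\}$. The height changes by $3\omega_+$ in any three consecutive steps in direction $u$, so each step changes it by $\omega_+$; the same holds for $v$ and $\omega_-$. Thus $h=\omega_+u+\omega_-v+\text{const}$, which is $\pm x+\text{const}$ if $\omega_+=\omega_-$ and $\pm y+\text{const}$ otherwise. So $K_3^2$ is trivially colorable. Note that $\frac12(\omega_++\omega_-)$ and $\frac12(\omega_+-\omega_-)$ are the windings per period in $x$ and in $y$, and that one of them is $0$.

For $\ell=9$ there is room for both. Let $\psi\colon\mathbb Z\to\mathbb Z$ have the increments $-1$ six times and $+1$ three times, repeated with period $9$, and let $h=u+\psi(v)$. Then $h\bmod3$ is invariant under $\Pi^{(2)}$ and defines a $3$-coloring of $C_9^2$ with $\omega_+=3$, $\omega_-=-1$, so with winding $1$ in $x$ and $2$ in $y$. It is not trivial, since a trivial coloring has a lift that is a function of $x$ alone or of $y$ alone. This agrees with Theorem~\ref{thm:cube}(b), as $C_9$ is not tight. The general proof follows this pattern: split $\omega$ into a winding for each coordinate, use tightness to show that one of them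 vanishes, and use tightness again to recover $h$.

\subsection{The square}

\begin{proposition}\label{prop:square}
If $G$ is finite, connected and tight with $\chi(G)=3$, then $G^2$ is trivially colorable.
\end{proposition}

Let $\Phi$ be a $3$-coloring of $G^2$ with lift $h$ and winding homomorphism $\omega$.

\paragraph{Step 1: splitting $\omega$.} For odd $\gamma$ the pair $(\gamma,1)$ is not in $\Pi^{(2)}$, but $(\gamma^2,1)$ is. So for $\gamma,\delta\in\Pi$ put
\[
a(\gamma)=\tfrac12\omega(\gamma^2,1),\qquad b(\delta)=\tfrac12\omega(1,\delta^2).
\]
These are integers by Lemma~\ref{lem:lift}(c). For $(\gamma,\delta)\in\Pi^{(2)}$ we have $2\omega(\gamma,\delta)=\omega(\gamma^2,\delta^2)=\omega(\gamma^2,1)+\omega(1,\delta^2)$, so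
\begin{equation}\label{eq:split}
\omega(\gamma,\delta)=a(\gamma)+b(\delta).
\end{equation}
The maps $a,b\colon\Pi\to\mathbb Z$ are homomorphisms. Indeed, fix an odd $\delta_0$, and for given $\gamma,\gamma'$ choose $\delta,\delta'\in\{1,\delta_0\}$ with $\varepsilon(\delta)=\varepsilon(\gamma)$, $\varepsilon(\delta')=\varepsilon(\gamma')$. By~\eqref{eq:split} and the additivity of $\omega$,
\[
a(\gamma\gamma')+b(\delta\delta')=a(\gamma)+b(\delta)+a(\gamma')+b(\delta').
\]
Since $b(\delta_0^m)=\frac12\omega\bigl((1,\delta_0^2)^m\bigr)=m\,b(\delta_0)$, the terms with $b$ cancel. Exchanging the coordinates gives the statement for $b$.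

For even $\gamma$, the numbers $a(\gamma)=\omega(\gamma,1)$ and $b(\gamma)=\omega(1,\gamma)$ are even. For all odd $\gamma,\delta$ the sum $a(\gamma)+b(\delta)=\omega(\gamma,\delta)$ is odd, so one of $a,b$ is odd on all odd elements and the other is even on all odd elements. After exchanging the two coordinates if necessary,
\begin{equation}\label{eq:parity}
a(\gamma)\equiv\varepsilon(\gamma)\pmod2\quad\text{for all }\gamma\in\Pi,
\end{equation}
and $b$ takes only even values. The first coordinate is now the candidate for the coordinate that determines $\Phi$.

\paragraph{Step 2: $b=0$.} The idea is as follows. If $b\ne0$, then $h$ climbs with a positive average slope $s$ along some line in the second coordinate. As $h$ changes by only $1$ per step, this leaves at most $1-s$ per step for the first coordinate. We extract a real-valued height on $T$ with this slack, and round it to a $3$-coloring of $G$ that is not tight.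

Suppose $b\ne0$. Then $b(\delta)\ne0$ for some odd $\delta$: otherwise, with $\delta_0$ odd, every even $\delta_1$ would satisfy $b(\delta_1)=b(\delta_0\delta_1)-b(\delta_0)=0$. Replacing $\delta$ by $\delta^{-1}$ if necessary, let $b(\delta)>0$. Choose $y_0\in T$ with $\operatorname{par}(y_0)=0$ and a walk $y_0,\dots,y_\ell=\delta y_0$; its length $\ell$ is odd. Extend it by $y_{i+\ell}=\delta y_i$ to a walk indexed by $\mathbb Z$, so that $\operatorname{par}(y_i)\equiv i$. Let $s=3b(\delta)/\ell>0$ and, for $x\in T$,
\[
\bar h(x)=\max_{i\equiv\operatorname{par}(x)\ (\mathrm{mod}\ 2)}\bigl(h(x,y_i)-si\bigr).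
\]
The maximum exists: since $h(x,y_{i+2\ell})=h(x,\delta^2y_i)=h(x,y_i)+6b(\delta)$ and $2\ell s=6b(\delta)$, the expression has period $2\ell$ in $i$.

\emph{Slack.} Let $x,x'$ be adjacent and let $i$ attain $\bar h(x)$. Then $(x',y_{i-1})$ is adjacent to $(x,y_i)$, so
\[
\bar h(x')\ge h(x',y_{i-1})-s(i-1)\ge h(x,y_i)-1-si+s=\bar h(x)-(1-s).
\]
Exchanging $x$ and $x'$ gives $|\bar h(x)-\bar h(x')|\le1-s$.

\emph{Equivariance.} We have $\bar h(\gamma x)=\bar h(x)+3a(\gamma)$ for all $\gamma\in\Pi$. For even $\gamma$ this follows from $h(\gamma x,y_i)=h(x,y_i)+3a(\gamma)$. For odd $\gamma$ write the index in the maximum for $\gamma x$ as $i=j+\ell$, so that $j\equiv\operatorname{par}(x)$; by~\eqref{eq:split} and $s\ell=3b(\delta)$,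
\[
h(\gamma x,\delta y_j)-s(j+\ell)=h(x,y_j)+3a(\gamma)+3b(\delta)-sj-s\ell=h(x,y_j)-sj+3a(\gamma).
\]

\emph{Rounding.} For real $\theta$ let $f_\theta(x)$ be the unique integer congruent to $\operatorname{par}(x)$ modulo $2$ in the interval $(\bar h(x)+\theta-1,\ \bar h(x)+\theta+1]$. For adjacent $x,x'$ the difference $f_\theta(x)-f_\theta(x')$ is odd and of absolute value less than $2+(1-s)<3$, so it is $\pm1$. Passing from $x$ to $\gamma x$ shifts the interval by the integer $3a(\gamma)$ and the required parity by $\varepsilon(\gamma)$, and these agree modulo $2$ by~\eqref{eq:parity}. Hence $f_\theta(\gamma x)=f_\theta(x)+3a(\gamma)$. So $f_\theta\bmod3$ is constant on the fibers of $\rho$ and defines a function $c_\theta\colon V(G)\to\mathbb Z_3$, which is a proper coloring because every edge of $G$ lifts to an edge of $T$.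

\emph{A loose vertex.} Fix $x^*\in T$ and an integer $m^*\equiv\operatorname{par}(x^*)$, and choose $\theta=m^*-1-\bar h(x^*)$. The interval for $x^*$ is $(m^*-2,m^*]$, so $f_\theta(x^*)=m^*$. For a neighbor $x'$ of $x^*$,
\[
f_\theta(x')\le\bar h(x')+\theta+1\le\bar h(x^*)+(1-s)+\theta+1=m^*+1-s<m^*+1,
\]
so $f_\theta(x')=m^*-1$. Thus in $c_\theta$ all neighbors of $\rho(x^*)$ have the same color, and $c_\theta$ is not tight. This contradicts the tightness of $G$, so $b=0$.

\paragraph{Step 3: recovering $\Phi$.} Let $\varphi(v)=\Phi(v,v)$, a tight $3$-coloring of $G$, and let $h_0(x)=h(x,x)$ on $T$. Then $h_0\equiv\varphi\circ\rho\pmod3$, $h_0$ changes by $\pm1$ along edges, and $h_0(\gamma x)=h_0(x)+3\omega(\gamma,\gamma)=h_0(x)+3a(\gamma)$. We must show that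
\[
\Delta(x,y)=h(x,y)-h_0(x)
\]
vanishes on $T^{(2)}$. As $\omega(\gamma,\delta)=a(\gamma)$, the function $\Delta$ is invariant under $\Pi^{(2)}$. The orbits correspond to the vertices of the finite graph $G^2$, so $\Delta$ attains a maximum $M$, say at $(x_0,y_0)$. We move $x$ along a walk on which $h_0$ falls at full speed. Then $h$ cannot fall faster, whatever $y$ does, so the maximum is carried along, and we steer $y$ into the fiber of $x$.

Every $x\in T$ has a neighbor $x'$ with $h_0(x')=h_0(x)-1$: by tightness $\rho(x)$ has a neighbor of color $\varphi(\rho(x))-1$, and its lift $x'$ adjacent to $x$ satisfies $h_0(x')=h_0(x)\pm1\equiv h_0(x)-1\pmod3$. So there is a walk $x_0,x_1,\dots$ with $h_0(x_{i+1})=h_0(x_i)-1$. For any walk $y_0,y_1,\dots$ in $T$ we have $\Delta(x_i,y_i)=M$ for all $i$, by induction, because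
\[
h(x_{i+1},y_{i+1})\ge h(x_i,y_i)-1=h_0(x_i)+M-1=h_0(x_{i+1})+M .
\]
Take $i=L$ as in Lemma~\ref{lem:walks} and a walk of length $L$ in $G$ from $\rho(y_0)$ to $\rho(x_L)$. Its lift from $y_0$ ends at $y_L=\delta x_L$ for some $\delta\in\Pi$. Since $x_L$ and $y_L$ have the same parity, $\delta$ is even and $(1,\delta)\in\Pi^{(2)}$. Therefore $M=\Delta(x_L,\delta x_L)=\Delta(x_L,x_L)=0$. The function $-h$ is a lift of the coloring $-\Phi$, with $b$ replaced by $-b=0$ and $\Delta$ by $-\Delta$, so the same argument shows that the minimum of $\Delta$ is $0$. Thus $h(x,y)=h_0(x)$, and since $\rho$ is onto, $\Phi(u,v)=\varphi(u)$ for all $u,v$. This proves Proposition~\ref{prop:square}.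

\subsection{The third power}\label{subsec:third}

\begin{proof}[Proof of Theorem~\ref{thm:cube}(b)]
Necessity is Proposition~\ref{prop:necessary}. Let $G$ be connected and tight with $\chi(G)=3$. By part (a) it suffices to show that every $3$-coloring $\Phi$ of $G^3$ is trivial. The three minors of $\Phi$ are trivial by Proposition~\ref{prop:square}. If one of them is a function of the coordinate that is not merged, then $\Phi$ is trivial by Lemma~\ref{lem:spread}. Otherwise we are in the case of Remark~\ref{rem:majority}: with $\varphi(u)=\Phi(u,u,u)$,
\[
\Phi(u,u,v)=\Phi(u,v,u)=\Phi(v,u,u)=\varphi(u)\qquad\text{for all }u,v .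
\]
We show that then no coordinate can carry the odd winding required by Lemma~\ref{lem:lift}(c). Let $h$ be a lift of $\Phi$ on $T^{(3)}$ with winding homomorphism $\omega$. The functions $(x,y)\mapsto h(x,x,y)$ and $(x,y)\mapsto h(x,x,x)$ on $T^{(2)}$ are both lifts of the coloring $(u,v)\mapsto\varphi(u)$ of $G^2$. By Lemma~\ref{lem:lift}(b) they differ by a constant, so $h(x,x,\eta y)=h(x,x,y)$ and $\omega(1,1,\eta)=0$ for every even $\eta\in\Pi$. The other two identities give $\omega(1,\eta,1)=\omega(\eta,1,1)=0$ in the same way. For odd $\gamma$ we obtain
\[
2\omega(\gamma,\gamma,\gamma)=\omega(\gamma^2,1,1)+\omega(1,\gamma^2,1)+\omega(1,1,\gamma^2)=0,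
\]
although $\omega(\gamma,\gamma,\gamma)$ is odd. So this case does not occur. The existence of an odd $\gamma$ is where $G$ being nonbipartite is used.
\end{proof}

Theorem~\ref{thm:cube}(b) gives a second proof that $W_5$ minus a spoke is TPC: in its only $3$-coloring (Figure~\ref{fig:wheel}) each $v_i$ lies in a triangle and $w$ sees the colors $1$ and $2$, so this connected graph is tight.

\begin{thebibliography}{9}

\bibitem{Csernak}
T.~Csern\'ak, \emph{Trivial coloring of Cartesian product of graphs}, arXiv:2303.06406 (2023).

\bibitem{Tropp}
Tropp, \emph{User-friendly tail bounds for sums of random matrices}, Found. Comput. Math. 12 (2012).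

\end{thebibliography}
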